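# Palindromic rook polynomials and the Gorenstein property for collections of cells

## 1. Simple thin polyominoes, where four conditions agree

Take a finite set of unit squares in the plane grid. Two things can be made from it. One is a graded ring: put a variable on each vertex and impose a $2\times 2$ minor for each rectangle inside the set. The other is a count: place non-attacking rooks on the squares. This talk is about how much the symmetry of the rook count says about the ring. We begin with a family of shapes where it says everything.

Throughout, $K$ is an arbitrary field.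

**Definition (cells, inner intervals, the ring).** For $a=(i,j)\in\mathbb Z^2$, the cell with lower-left corner $a$ is the square $[a,a+(1,1)]$; we denote this cell also by $(i,j)$. A *collection of cells* $\mathcal P$ is a non-empty finite set of cells, and $V(\mathcal P)$ is the set of all vertices of its cells. For $a=(i,j)$, $b=(k,l)$ with $i<k$, $j<l$, the interval $[a,b]$ is an *inner interval* of $\mathcal P$ if every cell contained in it belongs to $\mathcal P$. Its *anti-diagonal corners* are $c=(i,l)$ and $d=(k,j)$. Let $S=K[x_v:v\in V(\mathcal P)]$. The ideal $I_{\mathcal P}\subseteq S$ is generated by the binomials $x_ax_b-x_cx_d$, one for each inner interval $[a,b]$, and $K[\mathcal P]=S/I_{\mathcal P}$ with the standard grading.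

For a single cell, $K[\mathcal P]$ is the polynomial ring in four variables modulo $x_ax_b-x_cx_d$. For the domino $\{(0,0),(1,0)\}$ there are three inner intervals, and $I_{\mathcal P}$ is the ideal of $2$-minors of a generic $2\times 3$ matrix.

**Definition ($h$-polynomial, palindromic).** The *$h$-polynomial* of $K[\mathcal P]$ is the polynomial $h(t)$ with $h(1)\ne0$ such that the Hilbert series of $K[\mathcal P]$ is $h(t)/(1-t)^{\dim K[\mathcal P]}$. A polynomial $\sum_{k=0}^sp_kt^k$ with $p_s\neq0$ is *palindromic* if $p_k=p_{s-k}$ for all $k$.

The single cell has Hilbert series $(1-t^2)/(1-t)^4$, so $h=1+t$. The domino has Hilbert function $n\mapsto(n+1)\binom{n+2}{2}$ and $h=1+2t$, which is not palindromic.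

**Definition (rooks, switching).** Put at most one rook on each cell. A placement is *non-attacking* if no two of its rooks are joined by a horizontal or vertical path of edge-adjacent cells of $\mathcal P$. If two rooks occupy the two diagonal corner cells of a rectangle all of whose cells belong to $\mathcal P$, a *switching* moves them to the two anti-diagonal corner cells, or vice versa. Placements of $k$ non-attacking rooks are identified when a finite sequence of switchings takes one to the other. Let $r_k$ be the number of classes, with $r_0=1$. The *switching rook polynomial* is $\tilde r_{\mathcal P}(t)=\sum_k r_kt^k$.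

For the $2\times2$ square there are four placements of one rook and two placements of two non-attacking rooks. The last two are exchanged by a switching, so $\tilde r=1+4t+t^2$. The ring is given by the $2$-minors of a generic $3\times3$ matrix, with Hilbert function $\binom{n+2}2^2$ and $h=1+4t+t^2$. Without switchings the rook count would have been $1+4t+2t^2$.

A *run* is a maximal set of consecutive cells of $\mathcal P$ in one row or one column. Two rooks attack each other exactly when they lie in a common run. Each cell lies in one horizontal and one vertical run, possibly of length $1$.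

**Definition (polyomino, simple, thin).** A *polyomino* is an edge-connected collection of cells. It is *simple* if any two cells outside it are joined by a path of edge-adjacent cells outside it (no holes). A collection is *thin* if it contains no $2\times2$ block of cells.

In a thin collection every rectangle contained in $\mathcal P$ has width or height one. Its diagonal and anti-diagonal corner cells are then the same, so switchings do nothing and $r_k$ just counts non-attacking placements.

We use three published facts.

* **[QSS]** (Qureshi–Shibuta–Shikama, *Simple polyominoes are prime*, J. Commut. Algebra 2017; see also Herzog–Saeedi Madani, *The coordinate ring of a simple polyomino*, Illinois J. Math. 2014.) For a simple polyomino $\mathcal P$ and any field, $K[\mathcal P]$ is isomorphic, with variables mapping to monomials, to the edge ring of a bipartite graph. It is a normal Cohen–Macaulay affine monoid domain; in particular $I_{\mathcal P}$ is prime.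
* **[RR]** (Rinaldo–Romeo, *Hilbert series of simple thin polyominoes*, J. Algebraic Combin. 2021.) For a simple thin polyomino, $h_{K[\mathcal P]}$ is the rook polynomial of $\mathcal P$.
* **[St]** (Stanley, *Hilbert functions of graded algebras*, Adv. Math. 1978, Thm 4.4.) A Cohen–Macaulay standard graded domain is Gorenstein iff its $h$-polynomial is palindromic.

There is also a fourth, purely combinatorial condition, *domino-stability*, introduced by Navarra, Qureshi and Rinaldo. We do not need its definition, only their theorem: $\mathcal P$ is domino-stable if and only if $\tilde r_{\mathcal P}$ is palindromic.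

**Proposition 1 (the easy case).** Let $\mathcal P$ be a simple thin polyomino. Then the following are equivalent: (1) $K[\mathcal P]$ is Gorenstein; (2) the $h$-polynomial of $K[\mathcal P]$ is palindromic; (3) $\tilde r_{\mathcal P}$ is palindromic; (4) $\mathcal P$ is domino-stable.

*Proof.* By [QSS], $K[\mathcal P]$ is a Cohen–Macaulay domain, so (1)⇔(2) by [St]. By [RR], and because switchings are trivial on a thin collection, $h_{K[\mathcal P]}=\tilde r_{\mathcal P}$, so (2)⇔(3). The quoted theorem is (3)⇔(4). $\square$

The domino, with $\tilde r=1+2t$, fails all four. The three-cell corner $\{(0,0),(1,0),(0,1)\}$ satisfies all four: three placements of one rook, one of two rooks, so $\tilde r=1+3t+t^2$.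

The proof used that $K[\mathcal P]$ is a domain, that it is Cohen–Macaulay, and that its $h$-polynomial is the rook polynomial. What changes for an arbitrary collection of cells? The following conjecture, from Francesco Navarra, Ayesha Asloob Qureshi, Giancarlo Rinaldo, "Palindromic switching rook polynomials and domino-stable collections of cells", arXiv:2511.13982 (2025), says that the conclusion does not change.

**Conjecture.** For every collection of cells $\mathcal P$, conditions (1)–(4) above are equivalent.

## 2. Touching at a vertex: where the easy proof stops, and the theorems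

The mildest way to leave the easy case is to let $\mathcal P$ have several edge-connected components $\mathcal P_1,\dots,\mathcal P_m$, each a simple thin polyomino. Two components may share vertices but no edges. Let $T=\bigotimes_iK[\mathcal P_i]$, where a vertex shared by two components is given two separate variables. Then $K[\mathcal P]$ arises from $T$ by setting the two copies of each shared vertex $v$ equal, that is, by dividing out the linear forms $\ell_v$, where $\ell_v$ is the difference of the two copies.

The sensible first attempt is to repeat the proof of Proposition 1 with $T$ in place of $K[\mathcal P]$. Rooks on different components do not interact, so $\tilde r_{\mathcal P}=\prod_i\tilde r_{\mathcal P_i}=h_T$, and $T$ is again a Cohen–Macaulay domain. If the $\ell_v$ form a $T$-regular sequence, then Cohen–Macaulayness, the $h$-polynomial and the Gorenstein property all pass between $T$ and $K[\mathcal P]$, and we are done. For example, the cells $(0,0)$ and $(1,1)$ share the vertex $(1,1)$. There $K[\mathcal P]$ is a polynomial ring in $7$ variables modulo $x_{00}x_{11}-x_{01}x_{10}$ and $x_{11}x_{22}-x_{12}x_{21}$,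 two non-associate irreducible polynomials, hence a regular sequence, and $h=(1+t)^2=\tilde r$.

A single $\ell_v$ is always $T$-regular: it is non-zero in the domain $T$, because the relations of $T$ are quadratic. But $T/(\ell_v)$ need not be a domain, so for the next linear form the argument says nothing. This is the exact point where the first attempt stops: are the $\ell_v$ a regular sequence? We shall see that for two components two shared vertices are always harmless and three need not be. The conjecture is false over every field.

The collection $\mathcal P_0$ has 14 cells. In the array an entry marks a cell $(x,y)$ of $\mathcal P_0$, with $x$ increasing to the right and $y$ upwards; the letter tells the edge-connected component.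

$$
\begin{array}{r|cccccc}
y=5&\cdot&\cdot&\cdot&A&\cdot&\cdot\\
y=4&\cdot&\cdot&A&A&\cdot&\cdot\\
y=3&\cdot&B&\cdot&A&A&A\\
y=2&B&B&B&\cdot&A&\cdot\\
y=1&\cdot&\cdot&B&B&\cdot&\cdot\\
y=0&\cdot&\cdot&B&\cdot&\cdot&\cdot\\ \hline
x=&0&1&2&3&4&5
\end{array}
$$

So $\mathcal P_0=A\sqcup B$ with
$$A=\{(2,4),(3,4),(3,3),(4,3),(4,2),(3,5),(5,3)\},\qquad B=\{(3,1),(2,1),(2,2),(1,2),(1,3),(2,0),(0,2)\}.$$
The point reflection $(i,j)\mapsto(5-i,5-j)$ of cells, that is $(x,y)\mapsto(6-x,6-y)$ on vertices, exchanges $A$ and $B$. The collection is *weakly connected*: any two cells are joined by a sequence of cells in which consecutive ones share a vertex (for instance, cells $(3,3)$ and $(2,2)$ share the vertex $(3,3)$).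

The polyomino $\mathcal P_*$ has 27 cells:

$$
\begin{array}{r|cccccccc}
y=5&\cdot&\cdot&\cdot&\times&\cdot&\cdot&\cdot&\cdot\\
y=4&\cdot&\cdot&\times&\times&\cdot&\cdot&\cdot&\cdot\\
y=3&\cdot&\times&\cdot&\times&\times&\times&\times&\cdot\\
y=2&\times&\times&\times&\cdot&\times&\cdot&\times&\times\\
y=1&\cdot&\cdot&\times&\times&\cdot&\cdot&\times&\cdot\\
y=0&\cdot&\cdot&\times&\cdot&\cdot&\cdot&\times&\times\\
y=-1&\cdot&\cdot&\times&\times&\times&\times&\times&\cdot\\
y=-2&\cdot&\cdot&\cdot&\times&\cdot&\times&\cdot&\cdot\\ \hline
x=&0&1&2&3&4&5&6&7
\end{array}
$$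

For $k\ge1$ put $\mathcal P_k=\bigcup_{i=0}^{k-1}\big(\mathcal P_*+(7i,0)\big)$. By the dimension of a minimal prime $\mathfrak p$ we mean $\dim S/\mathfrak p$.

**Theorem A.** For every field $K$: $\tilde r_{\mathcal P_0}(t)=(1+7t+13t^2+7t^3+t^4)^2$ is palindromic, so (3) and (4) hold for $\mathcal P_0$. But $K[\mathcal P_0]$ is not Cohen–Macaulay, so (1) fails.

**Theorem B.** Each $\mathcal P_k$ is a thin edge-connected polyomino with palindromic $\tilde r_{\mathcal P_k}$. Moreover $K[\mathcal P_k]$ has a minimal prime of dimension $|V|-|\mathcal P_k|$, although $\dim K[\mathcal P_k]\ge|V|-|\mathcal P_k|+k$. So $K[\mathcal P_k]$ is not Cohen–Macaulay.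

**Theorem C.** The $h$-polynomial of $K[\mathcal P_0]$ is
$$(1-t)\,\tilde r_{\mathcal P_0}(t)+t^5(1+t)^4=1+13t+61t^2+121t^3+73t^4-72t^5-117t^6-55t^7-9t^8,$$
which is not palindromic, so (2) fails for $\mathcal P_0$.

**Theorem D.** Let $\mathcal P_1,\dots,\mathcal P_m$ be the edge-connected components of $\mathcal P$, and assume all are simple polyominoes. Then:

1. $K[\mathcal P]$ is Cohen–Macaulay iff $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$. In that case $h_{K[\mathcal P]}=\prod_ih_{K[\mathcal P_i]}$ and (1)⇔(2).
2. If all $\mathcal P_i$ are thin: (1) holds iff (3) holds and $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$.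
3. Let $G$ be the multigraph whose nodes are the components, with one edge for each vertex lying in two components. If every connected component of $G$ has at most one cycle, then $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$. Hence for thin components (1)–(4) are then equivalent. This graph condition is sharp: for $\mathcal P_0$, $G$ has two nodes and three edges.

So (3)⇔(4) implies neither (1) nor (2), and (3) does not imply (1) even for thin polyominoes. The implication (1)⇒(2) always holds (Bruns–Herzog, *Cohen–Macaulay Rings*, Cor. 4.4.6). The arguments below do not decide whether (2)⇒(1) or (1)⇒(3) holds for all collections, nor whether the conjecture holds when $I_{\mathcal P}$ is prime.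

Theorems A and B need none of [QSS], [RR], [St]; only C and D use them. We use the following textbook facts about a standard graded $K$-algebra $R$.

* **(F1)** If $R$ is Cohen–Macaulay, every associated prime $\mathfrak p$ of $R$ has $\dim R/\mathfrak p=\dim R$ (Bruns–Herzog, Thm 2.1.2). In particular all minimal primes have the same dimension.
* **(F2)** If $R$ is Cohen–Macaulay and $y_1,\dots,y_s$ are linear forms with $\dim R/(y)=\dim R-s$, then $y_1,\dots,y_s$ is $R$-regular. Then $R/(y)$ is Cohen–Macaulay with the same $h$-polynomial, and $R/(y)$ is Gorenstein iff $R$ is. Conversely, a regular sequence of $s$ forms of positive degree lowers the dimension by $s$.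
* **(F3)** If $R$ is Gorenstein, its graded canonical module is $\omega_R\cong R(\deg h_R-\dim R)$. If $R$ is Cohen–Macaulay and $R/\mathfrak a$ is Cohen–Macaulay with $\dim R/\mathfrak a=\dim R$, then $\omega_{R/\mathfrak a}\cong\operatorname{Hom}_R(R/\mathfrak a,\omega_R)$.

## 3. Heights of primes from lattice ranks

To decide whether dimensions drop as expected we need the height of $I_{\mathcal P}$. The ideal is binomial, and once we know which variables lie in a prime, the rest is linear algebra over $\mathbb Z$. This section makes that precise, in a generality that will also cover partial gluings.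

For an inner interval $I=[a,b]$ with anti-diagonal corners $c,d$, put
$$f_I=x_ax_b-x_cx_d,\qquad u_I=e_a+e_b-e_c-e_d\in\mathbb Z^{V(\mathcal P)}.$$

**Lemma 1.** $u_I=\sum_{C\subseteq I}u_C$ (sum over the cells in $I$), and $\{u_C:C\in\mathcal P\}$ is linearly independent.

*Proof.* Write $e_{(p,q)}=E_p\otimes E_q$. For the cell $C=(p,q)$ we have $u_C=(E_p-E_{p+1})\otimes(E_q-E_{q+1})$. For $I$ with corners $(i,j)$ and $(k,l)$, summing over $i\le p<k$, $j\le q<l$ telescopes in each factor to $(E_i-E_k)\otimes(E_j-E_l)=u_I$.

Suppose there is a nontrivial linear relation among the $u_C$. Among the cells with non-zero coefficient take the one whose lower-left corner $a$ is lexicographically smallest. The other cells having $a$ as a vertex have lower-left corner $a-(1,0)$, $a-(0,1)$ or $a-(1,1)$, all lexicographically smaller, so they have coefficient zero. Hence the $e_a$-coefficient of the relation is non-zero, a contradiction. $\square$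

**Definition (binomial system).** Let $V$ be a finite set. A *binomial system* on $V$ is a finite family of items $I$, each consisting of four distinct elements $a,b,c,d\in V$ grouped as $\{a,b\}$ and $\{c,d\}$. It defines $f_I=x_ax_b-x_cx_d$ in $S=K[x_v:v\in V]$, the ideal $\mathcal I=(f_I)$, and $u_I=e_a+e_b-e_c-e_d\in\mathbb Z^V$. Let $W\subseteq V$. An item is *untouched* if none of its four elements is in $W$. The set $W$ is *admissible* if every item is either untouched or satisfies both $\{a,b\}\cap W\ne\emptyset$ and $\{c,d\}\cap W\neq\emptyset$. Let $\Lambda_W$ be the group generated by the $u_I$ with $I$ untouched. For a prime $\mathfrak p$ of $S$ put $W(\mathfrak p)=\{v:x_v\in\mathfrak p\}$.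

The inner intervals of $\mathcal P$ form a binomial system on $V(\mathcal P)$, and Lemma 1 says $\operatorname{rank}\Lambda_\emptyset=|\mathcal P|$. For a single cell, $\{a\}$ is not admissible, $\{a,c\}$ is admissible with $|W|+\operatorname{rank}\Lambda_W=2+0$, and $\emptyset$ gives $0+1$.

**Lemma 2.** For a binomial system:

(i) If $\mathfrak p$ is a minimal prime of $\mathcal I$, then $W=W(\mathfrak p)$ is admissible and $\operatorname{ht}\mathfrak p=|W|+\operatorname{rank}\Lambda_W$.

(ii) For every admissible $W$ there is a prime $\mathfrak p\supseteq\mathcal I$ with $W(\mathfrak p)=W$ and $\operatorname{ht}\mathfrak p=|W|+\operatorname{rank}\Lambda_W$.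

(iii) $\mathcal I$ has a minimal prime of height $\operatorname{rank}\Lambda_\emptyset$ containing no variable.

Hence $\operatorname{ht}\mathcal I=\min\{|W|+\operatorname{rank}\Lambda_W:W\text{ admissible}\}\le\operatorname{rank}\Lambda_\emptyset$. For the inner intervals of $\mathcal P$, $\operatorname{rank}\Lambda_\emptyset=|\mathcal P|$.

*Proof.* **Preparation: after inverting variables we get a group algebra.** Let $W$ be admissible, $S'=S/(x_v:v\in W)=K[x_v:v\notin W]$, $J$ the image of $\mathcal I$ in $S'$, and $S'_x$ the localization of $S'$ at all its variables. If an item is touched, both monomials of $f_I$ vanish in $S'$; so $J=(f_I:I\text{ untouched})$. In $S'_x$ the binomial $f_I$ is a unit times $x^{u_I}-1$. Therefore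
$$S'_x/JS'_x\cong K[H],\qquad H=\mathbb Z^{V\setminus W}/\Lambda_W .$$
Put $r=|V\setminus W|-\operatorname{rank}\Lambda_W$. Then $H\cong\mathbb Z^r\oplus(\text{finite group})$, so $K[H]$ is finite and free over the Laurent polynomial ring $L$ in $r$ variables. Non-zero elements of $L$ are non-zerodivisors on $K[H]$, and minimal primes consist of zerodivisors, so a minimal prime of $K[H]$ meets $L$ in $0$; its residue ring is a finite extension of $L$ and has dimension $r$. Thus every minimal prime of $JS'_x$ has height $|V\setminus W|-r=\operatorname{rank}\Lambda_W$. If $\mathfrak p\subseteq S$ is the preimage of such a prime, then $W(\mathfrak p)=W$ and $\dim S/\mathfrak p=r$, so $\operatorname{ht}\mathfrak p=|V|-r=|W|+\operatorname{rank}\Lambda_W$.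

(i) Let $\mathfrak p$ be minimal over $\mathcal I$ and $W=W(\mathfrak p)$. If for some item exactly one monomial of $f_I$ contained a variable from $W$, then the other monomial would lie in $\mathfrak p$ as well, so one of its variables would lie in $\mathfrak p$, a contradiction. So $W$ is admissible. The prime $\mathfrak p/(x_v:v\in W)$ contains $J$ and no variable of $S'$. It is minimal over $J$, since a smaller prime over $J$ would give a prime over $\mathcal I$ properly inside $\mathfrak p$. So it extends to a minimal prime of $JS'_x$, and the preparation gives the height.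

(ii) All $f_I$ vanish at the point $(1,\dots,1)$, so $JS'_x$ is a proper ideal and has a minimal prime. Take its preimage in $S$; it contains $\mathcal I$ because its image in $S'$ contains $J$.

(iii) $W=\emptyset$ is admissible; let $\mathfrak p$ be the prime from (ii), the preimage of a minimal prime of $\mathcal IS_x$. If $\mathfrak p'\subseteq\mathfrak p$ is a prime containing $\mathcal I$, it contains no variable, so it survives in $S_x$, and minimality there gives $\mathfrak p'=\mathfrak p$.

The formula for $\operatorname{ht}\mathcal I$: "$\ge$" by (i), "$\le$" by (ii). $\square$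

## 4. The price of gluing: proof of Theorem D

Let all edge-connected components $\mathcal P_1,\dots,\mathcal P_m$ of $\mathcal P$ be simple polyominoes, and $V_i=V(\mathcal P_i)$, $V=V(\mathcal P)$.

**Step 1: the set-up.** The purpose is to write $K[\mathcal P]$, and rings between it and $T$, as quotients of $T$ by linear forms. The cells of an inner interval are edge-connected, so every inner interval of $\mathcal P$ is an inner interval of exactly one component. Among the four cells around a vertex, two cells from different components are not edge-adjacent, so they are diagonally opposite; three cells cannot be pairwise diagonally opposite. So each vertex lies in at most two components. Call a vertex in two components a *glue vertex*; there are $\sum|V_i|-|V|$ of them.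

By [QSS] each $K[\mathcal P_i]$ is a normal affine monoid domain, so $T=\bigotimes_iK[\mathcal P_i]$ is the algebra of the product monoid, again a normal affine monoid domain, hence Cohen–Macaulay (Hochster). Since $I_{\mathcal P_i}$ is prime, Lemma 2(iii) gives $\operatorname{ht}I_{\mathcal P_i}=|\mathcal P_i|$. So $\dim T=\sum|V_i|-|\mathcal P|$. Hilbert series multiply under $\otimes_K$, so $h_T=\prod_ih_{K[\mathcal P_i]}$.

For a set $\Sigma$ of glue vertices let $V_\Sigma$ be the disjoint union of the $V_i$ with the two copies of $v$ identified for each $v\in\Sigma$. Each $V_i$ embeds in $V_\Sigma$, so the inner intervals of $\mathcal P$ form a binomial system on $V_\Sigma$, with ideal $I_\Sigma$, and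
$$T_\Sigma:=K[x_v:v\in V_\Sigma]/I_\Sigma=T/(\ell_v:v\in\Sigma).$$
For $\Sigma=\emptyset$ this is $T$; for $\Sigma$ the set of all glue vertices it is $K[\mathcal P]$. In $\mathbb Z^{V_\Sigma}$ we still have $u_I=\sum_{C\subseteq I}u_C$, because this identity holds in some $\mathbb Z^{V_i}$. The vectors $u_C$, $C\in\mathcal P$, are still independent, because the natural map $\mathbb Z^{V_\Sigma}\to\mathbb Z^V$ takes them to the vectors $u_C$ of $\mathcal P$, which are independent by Lemma 1. So $\operatorname{rank}\Lambda_\emptyset=|\mathcal P|$ on $V_\Sigma$ too.

**Step 2: the height formula.** We now see what an admissible set gains from glue vertices. For $W\subseteq V_\Sigma$ put $W_i=W\cap V_i$ and let $s(W)$ be the number of $v\in\Sigma$ whose vertex lies in $W$. Then $|W|=\sum|W_i|-s(W)$. The set $W$ is admissible iff each $W_i$ is admissible for $\mathcal P_i$, since each interval has its corners in one $V_i$. By independence of the $u_C$, $\Lambda_W=\bigoplus_i\Lambda_{W_i}$. Put $e_i(W_i)=|W_i|+\operatorname{rank}\Lambda_{W_i}-|\mathcal P_i|$. Then for admissible $W$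
$$|W|+\operatorname{rank}\Lambda_W=|\mathcal P|+\sum_ie_i(W_i)-s(W),\qquad e_i(W_i)\ge0,\qquad e_i(W_i)\ge1\ \text{ if }W_i\neq\emptyset. \tag{E1}$$
For the inequalities: by Lemma 2(ii) there is a prime $\mathfrak q\supseteq I_{\mathcal P_i}$ of height $|\mathcal P_i|+e_i(W_i)$ with $W(\mathfrak q)=W_i$. The ideal $I_{\mathcal P_i}$ is prime of height $|\mathcal P_i|$ and, being generated by quadrics, contains no variable. So $e_i(W_i)\ge0$, and if $W_i\ne\emptyset$ the inclusion $I_{\mathcal P_i}\subset\mathfrak q$ is strict and $e_i(W_i)\ge1$.

**Step 3: regularity is a height condition.** We have $\dim T_\Sigma=|V_\Sigma|-\operatorname{ht}I_\Sigma=\sum|V_i|-|\Sigma|-\operatorname{ht}I_\Sigma$ and $\dim T=\sum|V_i|-|\mathcal P|$. So (F2) gives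
$$(\ell_v)_{v\in\Sigma}\ \text{is a }T\text{-regular sequence}\iff\operatorname{ht}I_\Sigma=|\mathcal P|. \tag{E2}$$

**Step 4: part 1 of Theorem D.** If $K[\mathcal P]$ is Cohen–Macaulay, then by (F1) all its minimal primes have the same dimension. By Lemma 2(iii) one of them has height $|\mathcal P|$, so $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$. Conversely, let $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$. By (E2) the $\ell_v$, over all glue vertices, are $T$-regular. By (F2) $K[\mathcal P]$ is Cohen–Macaulay, $h_{K[\mathcal P]}=h_T=\prod_ih_{K[\mathcal P_i]}$, and $K[\mathcal P]$ is Gorenstein iff $T$ is. By [St] for the Cohen–Macaulay domain $T$, this holds iff $h_T=h_{K[\mathcal P]}$ is palindromic. So (1)⇔(2).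

**Step 5: part 2 of Theorem D.** Attacks and switchings take place inside components, so $\tilde r_{\mathcal P}=\prod_i\tilde r_{\mathcal P_i}$. For thin components switchings are trivial and [RR] gives $\tilde r_{\mathcal P_i}=h_{K[\mathcal P_i]}$. If (1) holds, then $K[\mathcal P]$ is Cohen–Macaulay, so by part 1 $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$ and $\tilde r_{\mathcal P}=h_{K[\mathcal P]}$, which is palindromic by (1)⇔(2). Conversely, if $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$ and (3) holds, then $h_{K[\mathcal P]}=\tilde r_{\mathcal P}$ is palindromic, and part 1 gives (1).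

**Step 6: part 3 of Theorem D, except sharpness.** Let $W\subseteq V$ be admissible and $N=\{i:W_i\ne\emptyset\}$. A glue vertex in $W$ is an edge of $G$ with both ends in $N$, so it is an edge of the induced subgraph $G[N]$. Each connected component of $G[N]$ lies in a connected component of $G$, so it has at most one cycle, hence at most as many edges as nodes. So $s(W)\le|N|\le\sum_ie_i(W_i)$, and (E1) gives $|W|+\operatorname{rank}\Lambda_W\ge|\mathcal P|$. By Lemma 2, $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$. For thin components, parts 1 and 2 then give $h_{K[\mathcal P]}=\tilde r_{\mathcal P}$ and (1)⇔(2)⇔(3), and (3)⇔(4) is the quoted theorem. Sharpness is shown at the end of Section 6. $\square$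

Formula (E1) also tells us what a failure must look like. With two components, a set $W$ with $|W|+\operatorname{rank}\Lambda_W<|\mathcal P|$ needs $s(W)>e_1(W_1)+e_2(W_2)$. If $s(W)\geq1$, both $W_i$ are non-empty, so the right side is at least $2$: three glue vertices in $W$ are needed, and exactly three suffice only if $W$ is as cheap as possible on both sides, $e_1=e_2=1$.

## 5. Blocks with more cells than interior vertices

We want a set $W$ of vertices that is admissible and destroys more cells than it has elements. A natural candidate is the set of all interior vertices of a rectangular block $D$ of the grid, where $\mathcal P$ fills $D$ only partly. The danger is an interval that runs straight through $D$ without a corner inside, or that pokes a single corner into $D$, so that only one of its two monomials is hit. The hypotheses of the next lemma exclude exactly these two dangers.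

**Lemma 3 (block lemma).** Let $D$ be a translate of the set of cells $\{1,\dots,m+1\}\times\{1,\dots,n+1\}$, with $m,n\ge1$. Assume that the four corner cells of $D$ are not in $\mathcal P$ and that every row and every column of $D$ contains a cell not in $\mathcal P$. Let $W_D$ be the set of the $mn$ interior vertices of $D$. Then:

(a) an inner interval of $\mathcal P$ has a corner in $W_D$ iff it contains a cell of $D$;

(b) in that case two adjacent corners of it lie in $W_D$, so both monomials of $f_I$ are hit.

Consequently, if $D_1,\dots,D_k$ are pairwise disjoint such blocks, with parameters $(m_i,n_i)$, then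
$$\operatorname{ht}I_{\mathcal P}\le|\mathcal P|-\sum_i\big(|\mathcal P\cap D_i|-m_in_i\big). \tag{E3}$$
If $\sum_i(|\mathcal P\cap D_i|-m_in_i)>0$, then $K[\mathcal P]$ is not Cohen–Macaulay.

*Proof.* Translate so that $D=\{1,\dots,m+1\}\times\{1,\dots,n+1\}$. Then $W_D=X\times Y$ with $X=\{2,\dots,m+1\}$ and $Y=\{2,\dots,n+1\}$. Let $I$ be an inner interval with corners $\{p,q\}\times\{r,s\}$, $p<q$, $r<s$. Its cells are the $(i,j)$ with $p\le i<q$, $r\le j<s$, and its corners in $W_D$ are $(\{p,q\}\cap X)\times(\{r,s\}\cap Y)$.

**(a).** All four cells around a vertex of $W_D$ are in $D$, and one of them lies in $I$ if the vertex is a corner of $I$; so an interval with a corner in $W_D$ contains a cell of $D$. Conversely, let $I$ contain a cell $(i,j)\in D$ but have no corner in $W_D$. Then $\{p,q\}\cap X=\emptyset$ or $\{r,s\}\cap Y=\emptyset$; by symmetry assume the first. From $p\le i\le m+1$ and $p\notin X$ we get $p\le1$. From $q\ge i+1\ge2$ and $q\notin X$ we get $q\ge m+2$. So $I$ contains all of row $j$ of $D$, and these cells are in $\mathcal P$, contradicting the hypothesis.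

**(b).** Let $I$ have a corner in $W_D$. If both $p,q\in X$ or both $r,s\in Y$, then two adjacent corners lie in $W_D$; one of them is a diagonal and the other an anti-diagonal corner, so both monomials are hit. Otherwise exactly one of $p,q$ is in $X$ and exactly one of $r,s$ is in $Y$. If $q\in X$, $p\notin X$, then $p\le1<q$ and $I$ covers column $1$ (meaning $p\le1<q$). If $p\in X$, $q\notin X$, then $q\ge m+2$ and $I$ covers column $m+1$. In the same way $I$ covers row $1$ or row $n+1$. So $I$ contains a corner cell of $D$, which is not in $\mathcal P$, a contradiction.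

**Consequence.** Let $W=\bigcup_iW_{D_i}\cap V(\mathcal P)$; then $|W|\le\sum m_in_i$. By (b), $W$ is admissible. By (a), untouched intervals contain no cell of any $D_i$, so by Lemma 1 $\Lambda_W$ lies in the span of the $u_C$ with $C\in\mathcal P\setminus\bigcup D_i$. Since the $D_i$ are disjoint, $\operatorname{rank}\Lambda_W\le|\mathcal P|-\sum|\mathcal P\cap D_i|$. Lemma 2(ii) gives (E3). If the sum is positive, then $\dim K[\mathcal P]>|V|-|\mathcal P|$, while by Lemma 2(iii) there is a minimal prime of dimension $|V|-|\mathcal P|$. This contradicts (F1) if $K[\mathcal P]$ is Cohen–Macaulay. $\square$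

How large must a useful block be? Rows $2,\dots,n$ of $D$ contain no corner cell and must each miss a cell; similarly for columns $2,\dots,m$. So at least $4+\max(m-1,n-1)$ cells are missing, and
$$|\mathcal P\cap D|-mn\le(m+1)(n+1)-4-\max(m-1,n-1)-mn=\min(m,n)-2 .$$
A gain needs $m,n\ge3$. In the smallest case, the $4\times4$ block, the gain is at most $1$, and it is $1$ only if exactly two cells are missing besides the corners, so that ten cells face nine interior vertices. That is the core of $\mathcal P_0$: the missing cells are $(2,3)$ and $(3,2)$.

## 6. Every run with one single cell: proof of Theorem A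

The ten core cells alone give a non-Cohen–Macaulay ring by Lemma 3, but not a counterexample. They form two staircases of five cells in which exactly consecutive cells attack each other, so each staircase has rook polynomial $1+5t+6t^2+t^3$. In the square of this the coefficients of $t$ and $t^5$ are $10$ and $12$ and the degree is $6$; it is not palindromic. We need a device that forces palindromicity. Call a cell *single* if it lies in only one run of length $\ge2$.

**Lemma 4.** Let $\mathcal P$ be thin, with every cell in a run of length $\ge2$, and suppose every run of length $\ge2$ contains exactly one single cell. Let $n$ be the number of runs of length $\ge2$. Then $\tilde r_{\mathcal P}$ is palindromic of degree $n$.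

*Proof.* Since $\mathcal P$ is thin, $r_k$ counts the non-attacking placements of $k$ rooks. Let $\Gamma$ be the graph whose nodes are the $n$ runs of length $\ge2$ and whose edges are the cells lying in two of them. Such a cell joins a horizontal and a vertical run, and these meet in at most one cell, so $\Gamma$ has no loops or double edges. A set of cells is non-attacking iff every run of length $\ge2$ contains at most one of them. This means: the non-single cells in the set form a matching $M$ of $\Gamma$, and the single cells in the set are the single cells of some set of nodes not covered by $M$. For given $M$ there are $n-2|M|$ uncovered nodes, and each may contribute its single cell or not. Hence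
$$\tilde r_{\mathcal P}(t)=\sum_Mt^{|M|}(1+t)^{n-2|M|}, \tag{E4}$$
summed over the matchings of $\Gamma$. Every summand $g$ satisfies $t^ng(1/t)=g(t)$, so $\tilde r_{\mathcal P}$ does too. As $r_0=1$, the coefficient of $t^n$ is $1$, and $\tilde r_{\mathcal P}$ is palindromic of degree $n$. $\square$

The three-cell corner of Section 1 is an instance with $n=2$: (E4) reads $(1+t)^2+t=1+3t+t^2$.

In the staircase $(2,4),(3,4),(3,3),(4,3),(4,2)$ the two runs in column $3$ and in row $3$ have no single cell. Adding $(3,5)$ and $(5,3)$, outside the block, repairs this, and similarly for the other staircase. This gives $\mathcal P_0$.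

**Proof of Theorem A, Step 1: the rook polynomial.** Consecutive rows of $\mathcal P_0$ have common columns, from bottom to top, $\{2\},\{2\},\{1,4\},\{3\},\{3\}$. These never contain two consecutive columns, so $\mathcal P_0$ is thin. The runs of length $\ge2$ in $A$, each with its unique single cell, are
$$\begin{array}{ll}
\{(2,4),(3,4)\}:\ (2,4), & \{(3,3),(3,4),(3,5)\}:\ (3,5),\\
\{(3,3),(4,3),(5,3)\}:\ (5,3), & \{(4,2),(4,3)\}:\ (4,2).
\end{array}$$
The cells $(3,4),(3,3),(4,3)$ lie in two of these runs each. $B$ is the reflection of $A$. So Lemma 4 applies. For each component the graph is a path with $4$ nodes (edges $(3,4),(3,3),(4,3)$ for $A$), which has $1,3,1$ matchings of size $0,1,2$. The sum (E4) over the disjoint union of two such paths is a product, so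
$$\tilde r_{\mathcal P_0}=\big((1+t)^4+3t(1+t)^2+t^2\big)^2=(1+7t+13t^2+7t^3+t^4)^2 .$$
This is palindromic: (3) holds, and by the theorem of Navarra, Qureshi and Rinaldo so does (4).

**Step 2: the ring.** Let $D=\{1,2,3,4\}^2$, so $m=n=3$. Then
$$D\setminus\mathcal P_0=\{(1,1),(1,4),(4,1),(4,4),(2,3),(3,2)\}.$$
The four corner cells are missing, rows and columns $1$ and $4$ miss their corners, rows $2$ and $3$ miss $(3,2)$ and $(2,3)$, and columns $2$ and $3$ miss $(2,3)$ and $(3,2)$. Since $|\mathcal P_0\cap D|=10>9=mn$, Lemma 3 shows that $K[\mathcal P_0]$ is not Cohen–Macaulay, hence not Gorenstein. The conjecture is false. $\square$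

**Sharpness in Theorem D, part 3.** The vertex sets are
$$V(A)=\{(2,4),(2,5),(3,3),(3,4),(3,5),(3,6),(4,2),(4,3),(4,4),(4,5),(4,6),(5,2),(5,3),(5,4),(6,3),(6,4)\}$$
and its image $V(B)$ under $(x,y)\mapsto(6-x,6-y)$,
$$V(B)=\{(4,2),(4,1),(3,3),(3,2),(3,1),(3,0),(2,4),(2,3),(2,2),(2,1),(2,0),(1,4),(1,3),(1,2),(0,3),(0,2)\}.$$
They share exactly $(2,4),(3,3),(4,2)$. Both $A$ and $B$ are edge-connected and have no common edge, so they are the components of $\mathcal P_0$. $A$ is simple: every cell of the box $\{2,\dots,5\}^2$ not in $A$ can leave the box without crossing $A$, namely $(2,5),(4,5),(5,5)$ upwards, $(4,4)$ upwards through $(4,5)$, $(5,4)$ to the right, $(2,3)$ to the left, and $(2,2),(3,2),(5,2)$ downwards. By reflection $B$ is simple. So for $\mathcal P_0$ all components are simple and thin, $G$ has two nodes and three edges, (3) and (4) hold, and (1) fails. This completes the proof of Theorem D. $\square$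

## 7. Edge-connected examples: proof of Theorem B

In $\mathcal P_*$ the two components of $\mathcal P_0$ are joined by a corridor that goes round the block $\{1,2,3,4\}^2$, so that the block is unchanged; a few cells such as $(7,0)$ and $(3,-2)$ supply single cells to the new runs.

**Step 1: $\mathcal P_*$ satisfies the hypotheses of Lemma 4.** It is edge-connected: $A$ is joined to $B$ through $(5,3),(6,3),(6,2),(6,1),(6,0),(6,-1),(5,-1),(4,-1),(3,-1),(2,-1),(2,0)$, and the remaining cells $(7,2),(7,0),(3,-2),(5,-2)$ are adjacent to cells of this path. Consecutive rows have common columns, from the bottom, $\{3,5\},\{2,6\},\{2,6\},\{2,6\},\{1,4,6\},\{3\},\{3\}$, so $\mathcal P_*$ is thin. The runs of length $\ge2$, with the unique single cell of each, are: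

| horizontal run | single | vertical run | single |
|---|---|---|---|
| $y=4$: $x=2,3$ | $(2,4)$ | $x=1$: $y=2,3$ | $(1,3)$ |
| $y=3$: $x=3,\dots,6$ | $(5,3)$ | $x=2$: $y=-1,\dots,2$ | $(2,0)$ |
| $y=2$: $x=0,1,2$ | $(0,2)$ | $x=3$: $y=-2,-1$ | $(3,-2)$ |
| $y=2$: $x=6,7$ | $(7,2)$ | $x=3$: $y=3,4,5$ | $(3,5)$ |
| $y=1$: $x=2,3$ | $(3,1)$ | $x=4$: $y=2,3$ | $(4,2)$ |
| $y=0$: $x=6,7$ | $(7,0)$ | $x=5$: $y=-2,-1$ | $(5,-2)$ |
| $y=-1$: $x=2,\dots,6$ | $(4,-1)$ | $x=6$: $y=-1,\dots,3$ | $(6,1)$ |

The $13$ remaining cells
$$(3,4),(3,3),(4,3),(6,3),(1,2),(2,2),(6,2),(2,1),(6,0),(2,-1),(3,-1),(5,-1),(6,-1)$$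
each lie in one run of the left column and one of the right column.

**Step 2: $\mathcal P_k$ satisfies them too.** We check what happens where two copies meet. $\mathcal P_*$ occupies columns $0,\dots,7$. Its only cell in column $0$ is $(0,2)$; its cells in column $1$ are $(1,2),(1,3)$; its cells in column $7$ are $(7,0),(7,2)$. Non-consecutive copies have no common or neighboring columns. Two consecutive copies, say the first two, have only column $7$ in common, and they share exactly the cell $(7,2)=(0,2)+(7,0)$. A cell of the first copy only and a cell of the second copy only are never adjacent: the first would have to be $(7,0)$ and the second $(8,0)$, but the cells in column $8$ are $(8,2),(8,3)$. So any two adjacent cells of $\mathcal P_k$ lie in a common copy. In particular $\mathcal P_k$ is edge-connected, since consecutive copies are edge-connected and share a cell.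

*Thinness.* In column $7i$ the cells of $\mathcal P_k$ are in rows contained in $\{0,2\}$, so no two of them are vertically adjacent, and no $2\times2$ block uses such a column. A block using two neighboring columns that are not multiples of $7$ would lie in one copy, which is thin.

*Runs.* Vertical runs of length $\geq2$ lie in columns that are not multiples of $7$ and are the vertical runs of the copies. Horizontally, since adjacent cells lie in a common copy, runs not containing a shared cell are runs of one copy. At a shared cell, for the first two copies, the run $y=2$, $x=6,7$ and the run $y=2$, $x=7,8,9$ merge into $y=2$, $x=6,7,8,9$; the rows $x=0,1,2$ and $x=6,7$ of $y=2$ in one copy are different runs, so no further merging occurs. In the merged run $(6,2),(8,2),(9,2)$ lie in vertical runs of length $\ge2$ in columns $6,8,9$, while $(7,1),(7,3)\notin\mathcal P_k$; so $(7,2)$ is its unique single cell. All other runs and their single cells are unchanged, and every cell lies in a run of length $\ge2$. Lemma 4 shows that $\tilde r_{\mathcal P_k}$ is palindromic.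

**Step 3: the rings.** The blocks $D_i=\{1,2,3,4\}^2+(7i,0)$, $0\le i<k$, are disjoint, and $D_i$ meets only the $i$-th copy. In $\mathcal P_*$ the rows $1,2,3,4$ of $\{1,2,3,4\}^2$ contain the columns $\{2,3\},\{1,2,4\},\{1,3,4\},\{2,3\}$, which are the same ten cells as in Section 6. So each $D_i$ satisfies the hypotheses of Lemma 3 with $|\mathcal P_k\cap D_i|-9=1$. By (E3), $\operatorname{ht}I_{\mathcal P_k}\le|\mathcal P_k|-k$, that is, $\dim K[\mathcal P_k]\ge|V|-|\mathcal P_k|+k$. Lemma 2(iii) provides a minimal prime of dimension $|V|-|\mathcal P_k|$. So $K[\mathcal P_k]$ is not Cohen–Macaulay, by (F1). $\square$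

## 8. The Hilbert series of $K[\mathcal P_0]$: proof of Theorem C

Let $\mathcal P=\mathcal P_0=A\sqcup B$ with glue vertices $v_1=(2,4)$, $v_2=(3,3)$, $v_3=(4,2)$; write $\ell_i=\ell_{v_i}$. We have $|V(A)|=|V(B)|=16$, $|V|=29$, $T=K[A]\otimes K[B]$ and $\dim T=32-14=18$. By [RR] and Section 6, $h_T=\tilde r_{\mathcal P}$, palindromic of degree $8$, so $T$ is Gorenstein by [St].

The plan is to glue in two stages. The first two gluings are regular, so they change nothing. The third is multiplication by a zerodivisor, and the correction to the Hilbert series is the Hilbert series of its annihilator, which we compute exactly by duality. Write $e_A,e_B$ for the numbers $e_i$ of (E1).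

**Step 1: $\ell_1,\ell_2$ is $T$-regular.** This produces a Gorenstein ring $R$ from which $K[\mathcal P]$ is one linear form away. Take $\Sigma=\{v_1,v_2\}$ in Section 4. Let $W\subseteq V_\Sigma$ be admissible. If $s(W)\ge1$, then $W_A,W_B\ne\emptyset$, so (E1) gives $|W|+\operatorname{rank}\Lambda_W\ge14+2-s(W)\ge14$. If $s(W)=0$, (E1) gives $\ge14$ directly. So $\operatorname{ht}I_\Sigma=14=|\mathcal P|$ by Lemma 2, and (E2) shows that $\ell_1,\ell_2$ is $T$-regular. Thus $R:=T/(\ell_1,\ell_2)$ is Gorenstein of dimension $16$ with $h_R=\tilde r_{\mathcal P}$. By (F3), $\omega_R\cong R(8-16)=R(-8)$. Also $K[\mathcal P]=R/\ell_3R$.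

**Step 2: there is exactly one prime of height $\le13$ over $I_{\mathcal P}$.** This locates the failure of regularity at $\ell_3$.

*Reduction to facets.* Let $\mathfrak p$ be a minimal prime of $I_{\mathcal P}$ with $\operatorname{ht}\mathfrak p\le13$ and $W=W(\mathfrak p)$. By Lemma 2(i) and (E1), $\operatorname{ht}\mathfrak p=14+e_A(W_A)+e_B(W_B)-s(W)$. If $s(W)=0$ this is $\ge14$, so $W_A,W_B\ne\emptyset$ and $\operatorname{ht}\mathfrak p\ge14+2-3=13$. Equality forces $v_1,v_2,v_3\in W$ and $e_A(W_A)=e_B(W_B)=1$.

Let $M$ be the image of $\mathbb N^{V(A)}$ in $\mathbb Z^{V(A)}/\Lambda_\emptyset$, where $\Lambda_\emptyset$ is taken for $A$. The kernel of $K[x_v:v\in V(A)]\to K[\mathbb Z^{V(A)}/\Lambda_\emptyset]$ is the contraction of the extension of $I_A$ to the Laurent polynomial ring, as in the proof of Lemma 2. Since $I_A$ is prime and contains no variable, this contraction is $I_A$. So $K[A]=K[M]$, with each $x_v$ a monomial, and $\operatorname{gp}(M)=\mathbb Z^{V(A)}/\Lambda_\emptyset$. Rational linear functionals on $\operatorname{gp}(M)$ are therefore exactly the functions $\varphi:V(A)\to\mathbb Q$ with $\varphi(a)+\varphi(b)=\varphi(c)+\varphi(d)$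 for all inner intervals; by Lemma 1 it is enough to require this for all cells. Such a $\varphi$ is $\ge0$ on $M$ iff $\varphi(v)\ge0$ for all $v$.

By Lemma 2(ii) there is a prime over $I_A$ of height $7+e_A(W_A)=8$ whose set of variables is $W_A$. As $I_A$ is prime of height $7$, its image $\mathfrak q_A$ in $K[M]$ is a prime of height one. The monomials of $K[M]$ not in $\mathfrak q_A$ form a face $F$ of $M$: a submonoid such that $m+m'\in F$ implies $m,m'\in F$. The span of $M\setminus F$ is an ideal with residue ring $K[F]$, a domain, so it is prime. It is contained in $\mathfrak q_A$ and non-zero because $W_A\ne\emptyset$; so it equals $\mathfrak q_A$. Hence $\dim K[F]=\dim K[M]-1$, that is, $F$ spans a hyperplane $H$ in $\operatorname{gp}(M)\otimes\mathbb Q$. Let $\varphi$ be a rational functional with kernel $H$.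

We claim $M\cap H=F$ and that $\varphi$ has constant sign on $M$. If $m\in M\cap H$, then $km=f-f'$ in $\operatorname{gp}(M)$ for some $k\ge1$ and $f,f'\in F$ (note that $\operatorname{gp}(M)$ is torsion-free, as its group algebra is a localization of the domain $K[M]$). So $km+f'=f\in F$ and $m\in F$. If $\varphi(m)>0>\varphi(m')$ with $m,m'\in M$, then some combination $km+k'm'$ with positive integers $k,k'$ lies in $M\cap H=F$; so $m\in F$, a contradiction. Replace $\varphi$ by $-\varphi$ if necessary, so that $\varphi\ge0$ on $M$. Then $W_A=\{v:\varphi(v)>0\}$. Moreover: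
$$\text{if }\varphi=\varphi'+\varphi''\text{ with }\varphi',\varphi''\ge0\text{ on }M,\text{ then }\varphi',\varphi''\text{ are proportional to }\varphi, \tag{E5}$$
because both vanish on $F$, hence on $H$.

*Solving for $\varphi$.* The cells of $A$ are arranged in its four runs, so the conditions on $\varphi$ say that the following differences are constant:

* $\varphi(4,y)-\varphi(3,y)$ for $y=3,4,5,6$;
* $\varphi(x,4)-\varphi(x,3)$ for $x=3,4,5,6$;
* $\varphi(x,5)-\varphi(x,4)=:\gamma$ for $x=2,3,4$;
* $\varphi(5,y)-\varphi(4,y)=:\delta$ for $y=2,3,4$.

The indicator functions $\psi$ of $\{(2,4),(2,5)\}$, $\psi'$ of $\{(4,2),(5,2)\}$, and $\varphi_0$ of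
$$\{(2,4),(3,4),(4,4),(3,3),(4,3),(4,2)\}$$
satisfy these conditions. For $\psi$ and $\psi'$ all four constants are $0$. For $\varphi_0$ the first two constants are $0$ and $\gamma=\delta=-1$.

We know $\varphi(2,4),\varphi(3,3),\varphi(4,2)>0$. If $\varphi(2,5)>0$, then $\varphi-\varepsilon\psi\ge0$ for small rational $\varepsilon>0$, so by (E5) $\varphi$ is proportional to $\psi$, contradicting $\varphi(3,3)>0$. So $\varphi(2,5)=0$ and $\gamma=-\varphi(2,4)<0$. Hence $\varphi(3,4)=\varphi(3,5)-\gamma>0$ and $\varphi(4,4)=\varphi(4,5)-\gamma>0$. In the same way, with $\psi'$, we get $\varphi(5,2)=0$, $\delta=-\varphi(4,2)<0$ and $\varphi(4,3)=\varphi(5,3)-\delta>0$. So $\varphi$ is positive on the support of $\varphi_0$, and $\varphi-\varepsilon\varphi_0\ge0$ for small $\varepsilon>0$. By (E5) $\varphi$ is proportional to $\varphi_0$, and $W_A=\operatorname{supp}\varphi_0$. The reflection exchanges $A$ and $B$ and preserves $\{v_1,v_2,v_3\}$, so $W_B$ is the reflection of $W_A$, namely $\{(4,2),(3,2),(2,2),(3,3),(2,3),(2,4)\}$. Together, $W=\{2,3,4\}^2$.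

*The prime.* $W$ is the set $W_D$ of Lemma 3 for $D=\{1,2,3,4\}^2$. By Lemma 3(a) the untouched intervals are those without a cell in $D$. The cells outside $D$ are $(3,5),(5,3),(2,0),(0,2)$, no two of them adjacent, so the untouched intervals are exactly these four cells. Their vertex sets are pairwise disjoint and disjoint from $W$. Each of the four binomials defines an affine monoid domain in its four variables, and a tensor product of affine monoid domains is the algebra of the product monoid, again a domain. So
$$Q:=(x_w:w\in\{2,3,4\}^2)+(f_{(3,5)},f_{(5,3)},f_{(2,0)},f_{(0,2)})$$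
is prime. It contains $I_{\mathcal P}$, since touched intervals have both monomials hit. As $\mathfrak p$ contains the $x_w$ and the four binomials, $\mathfrak p\supseteq Q\supseteq I_{\mathcal P}$, and minimality gives $\mathfrak p=Q$.

Conversely $\operatorname{ht}Q=9+4=13$. No prime over $I_{\mathcal P}$ has height below $13$, so $\operatorname{ht}I_{\mathcal P}=13$ and $\dim K[\mathcal P]=29-13=16$. A prime of height $13$ over $I_{\mathcal P}$ is minimal, so it is $Q$. Finally, $S/Q$ is a complete intersection of nine linear forms and four quadrics, with Hilbert series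
$$\frac{(1-t)^9(1-t^2)^4}{(1-t)^{29}}=\frac{(1+t)^4}{(1-t)^{16}},\qquad\text{so}\qquad\omega_{S/Q}\cong(S/Q)(4-16)=(S/Q)(-12).$$

**Step 3: $I_{\mathcal P}S_Q=QS_Q$.** We show that $K[\mathcal P]$ is reduced at $Q$, so that the annihilator in Step 4 is killed by the whole prime. Write $x_{ij}$ for $x_{(i,j)}$ and compute in $K[\mathcal P]_Q=S_Q/I_{\mathcal P}S_Q$, where the variables outside $W$ are units. Put $u=x_{24}/x_{25}$. From the inner intervals of $A$:

* cell $(2,4)$: $x_{24}x_{35}=x_{25}x_{34}$, so $x_{34}=u\,x_{35}$;
* interval $[(2,4),(4,5)]$: $x_{24}x_{45}=x_{25}x_{44}$, so $x_{44}=u\,x_{45}$;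
* interval $[(3,3),(5,4)]$: $x_{33}=x_{34}x_{53}/x_{54}=u\,x_{35}x_{53}/x_{54}$;
* cell $(4,3)$: $x_{43}=x_{44}x_{53}/x_{54}=u\,x_{45}x_{53}/x_{54}$;
* interval $[(4,2),(5,4)]$: $x_{42}=x_{44}x_{52}/x_{54}=u\,x_{45}x_{52}/x_{54}$.

With $x_{24}=u\,x_{25}$, all $x_w$ with $w\in W_A$ are multiples of $u$. Reflecting, with $u'=x_{42}/x_{41}$, all $x_w$ with $w\in W_B$ are multiples of $u'$; in particular
$$x_{33}=u'\,\frac{x_{31}x_{13}}{x_{12}},\qquad x_{24}=u'\,\frac{x_{21}x_{14}}{x_{12}} .$$
Comparing the two expressions for $x_{24}$ gives $u'=u\,x_{25}x_{12}/(x_{21}x_{14})$. Substituting this and comparing the two expressions for $x_{33}$ gives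
$$u\cdot\frac{g}{x_{54}x_{21}x_{14}}=0,\qquad g=x_{35}x_{53}x_{21}x_{14}-x_{25}x_{31}x_{13}x_{54}.$$
The variable $x_{14}$ does not occur in the generators of $Q$, since $(1,4)\notin W$ is not a vertex of any of the four outer cells. So $g\in Q$ would imply that its $x_{14}$-coefficient $x_{35}x_{53}x_{21}$ is in $Q$. This is impossible, because $Q$ is prime and contains no variable outside $W$. So $g$ is a unit in $S_Q$, hence $u=0$ and $u'=0$. Thus $x_w\in I_{\mathcal P}S_Q$ for all $w\in W$. The four binomials generating the rest of $Q$ are in $I_{\mathcal P}$, and the claim follows.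

**Step 4: the annihilator of $\ell_3$ and the Hilbert series.** Let $\mathfrak q\subset R$ be the preimage of $Q/I_{\mathcal P}$, so $R/\mathfrak q=S/Q$ has dimension $16=\dim R$. Hence $\mathfrak q$ is a minimal prime of $R$, and $\ell_3\in\mathfrak q$. Let $N=0:_R\ell_3$. It is non-zero, because $\ell_3$ lies in the associated prime $\mathfrak q$ of $R$.

*$N$ is killed by $\mathfrak q$.* Each associated prime of $N$ is an associated prime of $R$, so by (F1) it has dimension $16$; it also contains $\ell_3$. So it corresponds to a prime of $S$ over $I_{\mathcal P}$ of height $29-16=13$, and by Step 2 it is $\mathfrak q$. Hence elements outside $\mathfrak q$ are non-zerodivisors on $N$, and $N\hookrightarrow N_{\mathfrak q}$. Now $N_{\mathfrak q}$ is a module over $R_{\mathfrak q}/\ell_3R_{\mathfrak q}=K[\mathcal P]_Q$, which is the field $S_Q/QS_Q$ by Step 3. So $\mathfrak qN_{\mathfrak q}=0$ and $\mathfrak qN=0$. Since $\ell_3\in\mathfrak q$, also $0:_R\mathfrak q\subseteq0:_R\ell_3=N$. Therefore $N=0:_R\mathfrak q\cong\operatorname{Hom}_R(R/\mathfrak q,R)$.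

*Duality.* $R/\mathfrak q=S/Q$ is Cohen–Macaulay of the same dimension as $R$, so by (F3)
$$(R/\mathfrak q)(-12)\cong\omega_{R/\mathfrak q}\cong\operatorname{Hom}_R(R/\mathfrak q,\omega_R)\cong\operatorname{Hom}_R(R/\mathfrak q,R)(-8)\cong N(-8),$$
and $N\cong(R/\mathfrak q)(-4)$. So $N$ has Hilbert series $t^4(1+t)^4/(1-t)^{16}$.

*Counting.* The exact sequence
$$0\to N(-1)\to R(-1)\xrightarrow{\ \ell_3\ }R\to K[\mathcal P]\to0$$
gives the Hilbert series of $K[\mathcal P]$:
$$\frac{(1-t)\,\tilde r_{\mathcal P}(t)+t\cdot t^4(1+t)^4}{(1-t)^{16}} .$$
At $t=1$ the numerator is $16\ne0$, and $\dim K[\mathcal P]=16$, so the numerator is the $h$-polynomial. Squaring,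
$$\tilde r_{\mathcal P}=1+14t+75t^2+196t^3+269t^4+196t^5+75t^6+14t^7+t^8,$$
$$(1-t)\tilde r_{\mathcal P}=1+13t+61t^2+121t^3+73t^4-73t^5-121t^6-61t^7-13t^8-t^9,$$
and adding $t^5+4t^6+6t^7+4t^8+t^9$ gives
$$1+13t+61t^2+121t^3+73t^4-72t^5-117t^6-55t^7-9t^8 .$$
The degree is $8$ and $h_0=1\ne-9=h_8$, so it is not palindromic, and (2) fails for $\mathcal P_0$. $\square$

A check in degree two: every inner interval of $A$ lies along one of its runs, of lengths $2,3,3,2$. These contain $3+6+6+3$ intervals, and the three cells lying in two runs are counted twice, so $A$ has $15$ inner intervals and $\mathcal P_0$ has $30$. The $30$ binomials are linearly independent, since no monomial occurs in two of them: a product of two opposite corners determines the rectangle and whether it is the diagonal or the anti-diagonal. So $\dim_KK[\mathcal P_0]_2=\binom{30}2-30=405$. The formula for the Hilbert series gives $61+16\cdot13+\binom{17}2=61+208+136=405$.
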